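\title{Double-angle formulas for Schur's $Q$-functions}

\begin{abstract}
Doubling an alphabet squares the generating function of the one-row Schur $Q$-functions. We prove two identities, taken from a paper of Nishiyama, that relate the functions $Q_{2\lambda+2\Delta}(x,x)$ and $Q_{2\lambda+\Delta+\delta}(x,x)$ of the doubled alphabet to products of one-row functions $q_k(x)$ through the inverse Kostka matrix. They belong to a family of three identities that holds for every power series $F$ with $F(z)F(-z)=1$ and is equivalent to a Littlewood--Richardson expansion. For one row these are the double-angle formulas for $\cosh$ and $\sinh$, and they characterize the setting. The proof writes one side as a product of two determinants and the other as a Pfaffian whose entries are the cases of one and two rows.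
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{$Q$-functions of a doubled alphabet}

Schur's $Q$-functions are built in three stages: one row, two rows, and then a Pfaffian. Let $R$ be a commutative $\mathbb Q$-algebra and let $G(z)=\sum_{k\ge0}\hat q_kz^k\in 1+zR[[z]]$. For $r>s\ge0$ put
\begin{equation}\label{eq:tworow}
Q_{(r,s)}[G]=\hat q_r\hat q_s+2\sum_{i=1}^{s}(-1)^i\hat q_{r+i}\hat q_{s-i},
\end{equation}
so that $Q_{(r,0)}[G]=\hat q_r$. Recall that the Pfaffian of a skew-symmetric matrix $M$ of size $2m$ is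
\begin{equation}\label{eq:pfdef}
\operatorname{Pf}M=\sum\operatorname{sgn}(\pi)\,M_{\pi(1)\pi(2)}M_{\pi(3)\pi(4)}\cdots M_{\pi(2m-1)\pi(2m)},
\end{equation}
with one term for each perfect matching $\{\pi(1),\pi(2)\},\dots,\{\pi(2m-1),\pi(2m)\}$ of $\{1,\dots,2m\}$. The term does not depend on the permutation $\pi$ chosen to list the matching, and the empty Pfaffian is $1$. For a strict partition $\lambda$, that is, one with distinct parts, of length $\ell(\lambda)$, append a part $0$ if $\ell(\lambda)$ is odd, and let $Q_\lambda[G]$ be the Pfaffian of the skew-symmetric matrix with entries $Q_{(\lambda_i,\lambda_j)}[G]$ for $i<j$. Set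
\[
P_\lambda[G]=2^{-\ell(\lambda)}Q_\lambda[G],
\]
so that $P_\emptyset[G]=1$ and $P_{(r)}[G]=\frac12\hat q_r$ for $r\ge1$.

For variables $x=(x_1,\dots,x_n)$ define $q_k(x)$ by
\begin{equation}\label{eq:Fx}
F_x(z)=\sum_{k\ge0}q_k(x)z^k=\prod_{i=1}^n\frac{1+x_iz}{1-x_iz},
\end{equation}
with $q_k(x)=0$ for $k<0$. This series satisfies $F_x(z)F_x(-z)=1$. The alphabet $(x,x)$, in which every $x_i$ appears twice, has the series $F_x^2$, and Schur's $Q$-function of this alphabet is $Q_\lambda(x,x)=Q_\lambda[F_x^2]$. It is a polynomial in the $q_k(x)$, and one may ask for its shape. This paper answers the question when the parts of the index all have the same parity.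

\subsection{The identities}

Fix $n\ge1$. Let $\mathcal P_n$ be the set of partitions of length at most $n$, and let $\mathcal P_n'$ be the set of partitions, the empty one included, with all parts at most $n$. Elements of $\mathcal P_n$ are padded with zeros to $n$ terms and added term by term, and a final zero is ignored when a sequence is read as a partition. Put $k^n=(k,\dots,k)$, $\delta=(n-1,\dots,1,0)$ and $\Delta=(n,\dots,2,1)=\delta+1^n$. We write $\lambda'$ for the conjugate of $\lambda$, and $\eta\cup\zeta$ for the partition whose parts are those of $\eta$ together with those of $\zeta$.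

Let $s_\lambda$ be the Schur functions, $e_k$ the elementary symmetric functions, and $e_\mu=e_{\mu_1}e_{\mu_2}\cdots$. The entries $K^{-1}_{\mu\lambda}$ of the inverse of the Kostka matrix vanish unless $|\mu|=|\lambda|$, and they are determined by
\begin{equation}\label{eq:kostka}
s_\lambda=\sum_\mu K^{-1}_{\mu\lambda'}\,e_\mu .
\end{equation}
This is the only property of them that we use.

Let $\mathcal U_n$ be the set of sequences $u=(u_1,\dots,u_n)$ of pairwise distinct nonnegative integers. For $u\in\mathcal U_n$ let $\tau_u$ be the permutation with $u_{\tau_u(1)}>\dots>u_{\tau_u(n)}$, and define the sign and the shape of $u$ by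
\[
\operatorname{sgn}(u)=\operatorname{sgn}(\tau_u),\qquad \operatorname{sh}(u)=(u_{\tau_u(1)},\dots,u_{\tau_u(n)})-\delta\in\mathcal P_n .
\]
For $F=\sum_kq_kz^k\in1+zR[[z]]$, with $q_k=0$ for $k<0$, for $\varepsilon,\varepsilon'\in\{0,1\}$ and for $\xi\in\mathcal P_n'$, put
\begin{multline}\label{eq:Lambda}
\Lambda^{\varepsilon,\varepsilon'}_\xi[F]=\sum_{u,v\in\mathcal U_n}\operatorname{sgn}(u)\operatorname{sgn}(v)\Bigl(\prod_{j=1}^nq_{2u_j+\varepsilon-(n-j)}\,q_{2v_j+\varepsilon'-(n-j)}\Bigr)\\
\times\sum_{\substack{\eta,\zeta\in\mathcal P_n'\\ \eta\cup\zeta=\xi}}K^{-1}_{\eta,\operatorname{sh}(u)'}\,K^{-1}_{\zeta,\operatorname{sh}(v)'} .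
\end{multline}
The sum is finite, because a nonzero term has $|\operatorname{sh}(u)|=|\eta|\le|\xi|$ and $|\operatorname{sh}(v)|=|\zeta|\le|\xi|$. Exchanging $u$ and $v$ shows that it is symmetric in $\varepsilon,\varepsilon'$. The problem, which comes from \cite{Nishiyama}, is to prove or disprove the two identities in the following theorem.

\begin{theorem}\label{thm:A}
For all $n\ge1$, $x=(x_1,\dots,x_n)$ and $\xi\in\mathcal P_n'$,
\begin{align*}
\Lambda^{1,1}_\xi[F_x]&=\sum_{\lambda\in\mathcal P_n}2^{-n}K^{-1}_{\xi\lambda'}\,Q_{2\lambda+2\Delta}(x,x),\\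
\Lambda^{0,1}_\xi[F_x]&=\sum_{\lambda\in\mathcal P_n}2^{-n}K^{-1}_{\xi\lambda'}\,Q_{2\lambda+\Delta+\delta}(x,x).
\end{align*}
\end{theorem}

Two features of this statement are accidental. The number of variables $x_i$ need not equal the number $n$ of rows, since only the relation $F_x(z)F_x(-z)=1$ matters; and the missing pair $(\varepsilon,\varepsilon')=(0,0)$ has an identity of its own.

\begin{theorem}\label{thm:B}
Let $R$ be a commutative $\mathbb Q$-algebra, let $F=\sum_kq_kz^k\in1+zR[[z]]$ satisfy $F(z)F(-z)=1$, and put $G=F^2$. Let $n\ge1$, $\varepsilon,\varepsilon'\in\{0,1\}$ and $\kappa=\varepsilon+\varepsilon'$. Then for all $\xi\in\mathcal P_n'$,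
\begin{equation}\label{eq:main}
\Lambda^{\varepsilon,\varepsilon'}_\xi[F]=\sum_{\lambda\in\mathcal P_n}K^{-1}_{\xi\lambda'}\,P_{2\lambda+2\delta+\kappa^n}[G].
\end{equation}
\end{theorem}

Theorem~\ref{thm:B} implies Theorem~\ref{thm:A}. Take $R=\mathbb Q[x_1,\dots,x_n]$ and $F=F_x$. We have $2\delta+2^n=2\Delta$ and $2\delta+1^n=\Delta+\delta$, and for $\kappa=1,2$ the strict partition $2\lambda+2\delta+\kappa^n$ has length exactly $n$, so that $P=2^{-n}Q$. For $\kappa=0$ the length is $n$ or $n-1$ according as $\lambda_n>0$ or $\lambda_n=0$, and the normalization $P$ absorbs the difference.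

\begin{remark}\label{rem:root}
Theorem~\ref{thm:B} applies to every $G\in1+zR[[z]]$ with $G(z)G(-z)=1$, that is, to every specialization of the $Q$-functions. Such a $G$, like any series in $1+zR[[z]]$, has a unique square root $F\in1+zR[[z]]$, because $2q_k=\hat q_k-\sum_{0<i<k}q_iq_{k-i}$ determines the coefficients recursively. The series $F(z)F(-z)$ has constant term $1$ and square $G(z)G(-z)=1$, so it equals $1$ by uniqueness.
\end{remark}

The inverse Kostka numbers in \eqref{eq:main} record a change of basis, and undoing it isolates a single $P$-function. For $\rho\in\mathcal P_n$ let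
\[
S_\rho=\det\bigl(q_{\rho_i-i+j}\bigr)_{1\le i,j\le n},
\]
the Jacobi--Trudi determinant with $q_k$ in place of the complete symmetric function of degree $k$. The Littlewood--Richardson coefficients are defined by $s_\mu s_\nu=\sum_\lambda c^\lambda_{\mu\nu}s_\lambda$.

\begin{corollary}\label{cor:C}
In the setting of Theorem~\ref{thm:B}, for every $\lambda\in\mathcal P_n$,
\begin{equation}\label{eq:LR}
P_{2\lambda+2\delta+\kappa^n}[G]=\sum_{\mu,\nu\in\mathcal P_n}c^\lambda_{\mu\nu}\,S_{2\mu+\delta+\varepsilon^n}\,S_{2\nu+\delta+\varepsilon'^n}.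
\end{equation}
Moreover, \eqref{eq:LR} for all $\lambda\in\mathcal P_n$ is equivalent to \eqref{eq:main} for all $\xi\in\mathcal P_n'$.
\end{corollary}

For $\lambda=\emptyset$ the sum has one term, and the three identities are the factorizations
\[
P_{2\Delta}[G]=S_\Delta^2,\qquad P_{\Delta+\delta}[G]=S_\Delta S_\delta,\qquad P_{2\delta}[G]=S_\delta^2 .
\]
The hypotheses of Theorem~\ref{thm:B} cannot be weakened: they are forced by the case of one row.

\begin{proposition}\label{prop:D}
Let $R$ be a commutative $\mathbb Q$-algebra and let $F,G\in1+zR[[z]]$ be arbitrary.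
\begin{enumerate}
\item[(a)] If \eqref{eq:main} with $n=1$ holds for $\kappa=0,1,2$ and all $\xi$, then $F(z)F(-z)=1$ and $G=F^2$.
\item[(b)] If $F(z)F(-z)=1$ and \eqref{eq:main} with $n=1$ holds for $\kappa=1,2$ and all $\xi$, then $G=F^2$.
\end{enumerate}
\end{proposition}

\subsection{Plan of the proof}

We introduce auxiliary variables $y_1,\dots,y_n$ and sum the identities against a basis of the symmetric polynomials in $y$. Both \eqref{eq:main} and \eqref{eq:LR} become one identity $R_\kappa=L_\varepsilon L_{\varepsilon'}$ of power series, and after multiplication by the Vandermonde product each $L_\varepsilon$ is a determinant (Section~\ref{sec:gf}) and $R_\kappa$ is a Pfaffian (Section~\ref{sec:pf}). The entries of the Pfaffian are the series that occur for $n=1$ and $n=2$, so computing them amounts to proving the theorem for one row (Section~\ref{sec:one}) and two rows (Section~\ref{sec:two}). These are the only places where the hypotheses on $F$ and $G$ enter. A Pfaffian identity in free variables (Section~\ref{sec:identity})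 then carries the result to all $n$ (Section~\ref{sec:end}).

\section{One row: the double-angle formulas}\label{sec:one}

Let $F,G\in1+zR[[z]]$ be arbitrary for the moment, and let $n=1$. Then $\delta=(0)$, $\mathcal U_1$ is the set $\mathbb N$ of nonnegative integers, $\operatorname{sh}(u)=(u)$, and $\mathcal P_1'$ consists of the columns $(1^k)$. In one variable $y_1$ we have $s_{(k)}=y_1^k=e_{(1^k)}$, while $e_\mu=0$ as soon as $\mu$ has a part larger than $1$, so \eqref{eq:kostka} gives $K^{-1}_{(1^k),(k)'}=1$. Hence \eqref{eq:main} for $\xi=(1^k)$ reads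
\begin{equation}\label{eq:n1}
\sum_{i+j=k}q_{2i+\varepsilon}\,q_{2j+\varepsilon'}=P_{(2k+\kappa)}[G].
\end{equation}
The indices separate the $q_k$ by parity, so we split $F$ accordingly:
\[
A(t)=\sum_kq_{2k}t^k,\qquad B(t)=\sum_kq_{2k+1}t^k,\qquad c=A(z^2),\qquad \sigma=zB(z^2).
\]
Then $F(\pm z)=c\pm\sigma$, and $F(z)F(-z)=c^2-\sigma^2$. Let $G_{\mathrm e}$ and $G_{\mathrm o}$ be the even and odd parts of $G(z)$. Multiply \eqref{eq:n1} by $z^{2k+\kappa}$ and sum over $k$. Since $P_\emptyset=1$ and $P_{(r)}=\frac12\hat q_r$ for $r\ge1$, the cases $\kappa=0,1,2$ become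
\begin{equation}\label{eq:double}
c^2=\tfrac12(G_{\mathrm e}+1),\qquad c\,\sigma=\tfrac12G_{\mathrm o},\qquad \sigma^2=\tfrac12(G_{\mathrm e}-1).
\end{equation}

\begin{lemma}\label{lem:one}
If $F(z)F(-z)=1$ and $G=F^2$, then the three identities \eqref{eq:double} hold. Thus Theorem~\ref{thm:B} holds for $n=1$.
\end{lemma}

\begin{proof}
From $G=(c+\sigma)^2$ we get $G_{\mathrm o}=2c\sigma$ and $G_{\mathrm e}=c^2+\sigma^2$, and $c^2-\sigma^2=1$ gives $G_{\mathrm e}=2c^2-1=2\sigma^2+1$.
\end{proof}

If we write $F=e^{\alpha}$, the hypothesis says that $\alpha(z)$ is odd. Then $c=\cosh\alpha$, $\sigma=\sinh\alpha$, $G=e^{2\alpha}$, and \eqref{eq:double} is the list $\cosh2\alpha=2\cosh^2\alpha-1$, $\sinh2\alpha=2\sinh\alpha\cosh\alpha$, $\cosh2\alpha=2\sinh^2\alpha+1$. This explains why the family has three members.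

\begin{proof}[Proof of Proposition~\ref{prop:D}]
(a) Subtracting the third identity in \eqref{eq:double} from the first gives $F(z)F(-z)=c^2-\sigma^2=1$. Adding the first, the third and twice the second gives $F^2=G_{\mathrm e}+G_{\mathrm o}=G$.

(b) The second and third identities give $G=1+2\sigma^2+2c\sigma$, and $1+\sigma^2=c^2$ turns this into $(c+\sigma)^2$.
\end{proof}

For instance, $F=1+z$ and $G=F^2$ violate the case $\kappa=2$, $k=0$ of \eqref{eq:n1}: the left side is $q_1^2=1$ and the right side is $\frac12\hat q_2=\frac12$.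

How should \eqref{eq:n1} extend to $n$ rows? The convolution over $i+j=k$ is the multiplication rule $s_{(i)}s_{(j)}=s_{(i+j)}$ for Schur polynomials in one variable, and $q_r=S_{(r)}$. So one expects the coefficients $c^\lambda_{\mu\nu}$ and determinants $S_\rho$. The shifts in \eqref{eq:LR} are those for which the indices add: $(2\mu+\delta+\varepsilon^n)+(2\nu+\delta+\varepsilon'^n)=2(\mu+\nu)+2\delta+\kappa^n$. The first case with two genuine rows supports the guess.

\begin{example}\label{ex:31}
Let $n=2$, $(\varepsilon,\varepsilon')=(0,1)$, $\lambda=\emptyset$, so that \eqref{eq:LR} claims $P_{(3,1)}[G]=S_{(1,0)}S_{(2,1)}=q_1(q_1q_2-q_3)$. For $G=F^2$ we have $\hat q_1=2q_1$, $\hat q_3=2q_3+2q_1q_2$ and $\hat q_4=2q_4+2q_1q_3+q_2^2$. The coefficient of $z^4$ in $F(z)F(-z)=1$ gives $2q_4+q_2^2=2q_1q_3$, so $\hat q_4=4q_1q_3$. Therefore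
\[
Q_{(3,1)}[G]=\hat q_3\hat q_1-2\hat q_4=4q_1q_3+4q_1^2q_2-8q_1q_3=4q_1(q_1q_2-q_3).
\]
\end{example}

\begin{remark}
The two formulas for $\cosh2\alpha$ give two expansions of $P_{(2k+2)}[G]$, one in the odd and one in the even $q_i$. The same happens for $n$ rows: if $\lambda_n\ge1$, then $2\lambda+2\delta=2(\lambda-1^n)+2\delta+2^n$, so the cases $\kappa=0$ and $\kappa=2$ of \eqref{eq:LR} expand the same function.
\end{remark}

\section{Generating functions and the determinant side}\label{sec:gf}

The sum over $\eta\cup\zeta=\xi$ in \eqref{eq:Lambda} is the rule $e_\eta e_\zeta=e_{\eta\cup\zeta}$, so the left side of \eqref{eq:main} should be a coefficient of a product of two series. Let $y=(y_1,\dots,y_n)$ be new variables and let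
\[
\Pi(y)=\prod_{i<j}(y_i-y_j)=\det\bigl(y_i^{\,n-j}\bigr).
\]
We recall the facts needed about symmetric polynomials in $n$ variables. For $\lambda\in\mathcal P_n$ one has $\Pi(y)\,s_\lambda(y)=\det\bigl(y_i^{\lambda_j+n-j}\bigr)$, and $s_\lambda(y)=0$ if $\ell(\lambda)>n$. Also $e_\mu(y)=0$ if $\mu$ has a part larger than $n$. For each $d$, the families $\{s_\lambda(y):\lambda\in\mathcal P_n,\ |\lambda|=d\}$ and $\{e_\xi(y):\xi\in\mathcal P_n',\ |\xi|=d\}$ are bases of the symmetric polynomials of degree $d$ over $\mathbb Z$, hence over $R$. So a symmetric series in $R[[y]]$ has a unique expansion in either family. Finally, $y_i$ and $y_i\pm y_j$ ($i\ne j$) are not zero divisors in $R[[y]]$, since an invertible linear change of variables turns each into a variable; we cancel such factors freely.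

Define
\[
L_\varepsilon(y)=\sum_{\mu\in\mathcal P_n}S_{2\mu+\delta+\varepsilon^n}\,s_\mu(y),\qquad
R_\kappa(y)=\sum_{\lambda\in\mathcal P_n}P_{2\lambda+2\delta+\kappa^n}[G]\,s_\lambda(y).
\]

\begin{proposition}\label{prop:equiv}
For fixed $n,\varepsilon,\varepsilon'$ and $\kappa=\varepsilon+\varepsilon'$, the following are equivalent: \eqref{eq:main} for all $\xi\in\mathcal P_n'$; \eqref{eq:LR} for all $\lambda\in\mathcal P_n$; and
\begin{equation}\label{eq:gf}
R_\kappa(y)=L_\varepsilon(y)\,L_{\varepsilon'}(y)\quad\text{in }R[[y]].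
\end{equation}
\end{proposition}

\begin{proof}
In $n$ variables $s_\mu s_\nu=\sum_{\lambda\in\mathcal P_n}c^\lambda_{\mu\nu}s_\lambda$, so \eqref{eq:LR} is the equality of the coefficients of $s_\lambda(y)$ in \eqref{eq:gf}.

For the other equivalence we first rewrite $L_\varepsilon$ as a sum over $\mathcal U_n$. Fix $\mu\in\mathcal P_n$ and put $\beta=\mu+\delta$. As $u$ runs over the sequences of shape $\mu$, that is, over the rearrangements of $\beta$, the permutation $\tau=\tau_u$ runs once over the symmetric group, and $u_{\tau(i)}=\beta_i$. Hence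
\[
\sum_{\operatorname{sh}(u)=\mu}\operatorname{sgn}(u)\prod_jq_{2u_j+\varepsilon-(n-j)}
=\sum_\tau\operatorname{sgn}(\tau)\prod_iq_{2\beta_i+\varepsilon-(n-\tau(i))}
=\det\bigl(q_{2\beta_i+\varepsilon-(n-j)}\bigr).
\]
Since $2(\mu_i+n-i)+\varepsilon-(n-j)=(2\mu_i+n-i+\varepsilon)-i+j$, this determinant is $S_{2\mu+\delta+\varepsilon^n}$, and
\begin{equation}\label{eq:Lu}
L_\varepsilon(y)=\sum_{u\in\mathcal U_n}\operatorname{sgn}(u)\prod_{j=1}^nq_{2u_j+\varepsilon-(n-j)}\;s_{\operatorname{sh}(u)}(y).
\end{equation}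
In $n$ variables \eqref{eq:kostka} becomes $s_\lambda(y)=\sum_{\eta\in\mathcal P_n'}K^{-1}_{\eta\lambda'}e_\eta(y)$. Substitute this in \eqref{eq:Lu} and in $R_\kappa$. As $e_\eta e_\zeta=e_{\eta\cup\zeta}$, the coefficient of $e_\xi(y)$ in $L_\varepsilon L_{\varepsilon'}$ is $\Lambda^{\varepsilon,\varepsilon'}_\xi[F]$, and its coefficient in $R_\kappa$ is the right side of \eqref{eq:main}.
\end{proof}

\begin{example}
Let $n=2$, $\varepsilon=\varepsilon'=1$, and look at degree $2$ in $y$. Since $s_{(1)}^2=s_{(2)}+s_{(1,1)}$, the identities \eqref{eq:LR} are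
\[
P_{(8,2)}=2S_{(6,1)}S_{(2,1)}+S_{(4,1)}^2,\qquad P_{(6,4)}=2S_{(4,3)}S_{(2,1)}+S_{(4,1)}^2 .
\]
Since $s_{(2)}=e_1^2-e_2$ and $s_{(1,1)}=e_2$, the identity \eqref{eq:main} for $\xi=(1,1)$ is the first of these, and for $\xi=(2)$ it is the second minus the first.
\end{example}

It remains to prove \eqref{eq:gf}. The product of $q$'s in \eqref{eq:Lu} has one factor for each $u_j$, and $\Pi\,s_{\operatorname{sh}(u)}$ is a determinant with one column for each $u_j$, so the sum can be carried out column by column. For elements $f_i,g_i,y_i$ ($1\le i\le n$) of a commutative ring, let $D_n(y;f,g)$ be the $n\times n$ determinant whose $i$-th row consists of the first $n$ terms of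
\[
f_i,\ g_i,\ y_if_i,\ y_ig_i,\ y_i^2f_i,\ y_i^2g_i,\ \dots
\]
Put
\[
(f_0,g_0)=(A,\,tB),\qquad (f_1,g_1)=(B,\,A),
\]
and let $D_\varepsilon(y)$ be this determinant with $f_\varepsilon(y_i)$ and $g_\varepsilon(y_i)$ in row $i$.

\begin{lemma}\label{lem:det}
$\Pi(y)\,L_\varepsilon(y)=(-1)^{n(n-1)/2}D_\varepsilon(y)$.
\end{lemma}

\begin{proof}
For $u\in\mathcal U_n$, sorting the columns gives $\operatorname{sgn}(u)\,\Pi\,s_{\operatorname{sh}(u)}=\det\bigl(y_i^{u_j}\bigr)$, and this determinant vanishes when two $u_j$ coincide. So we may sum \eqref{eq:Lu} over all of $\mathbb N^n$ and use linearity in each column: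
\[
\Pi\,L_\varepsilon=\sum_{u\in\mathbb N^n}\det\bigl(y_i^{u_j}q_{2u_j+\varepsilon-(n-j)}\bigr)=\det\bigl(\psi_{n-j+1-\varepsilon}(y_i)\bigr),\qquad \psi_m(t)=\sum_{k\ge0}q_{2k+1-m}t^k .
\]
Here $\psi_0=B$, $\psi_1=A$, and $\psi_{m+2}=t\psi_m$ for $m\ge0$, because the term $k=0$ of $\psi_{m+2}$ is $q_{-1-m}=0$. So $\psi_0,\psi_1,\psi_2,\dots$ is the sequence $B,A,tB,tA,t^2B,\dots$. Read from $\psi_0$ on, it is $f_1,g_1,tf_1,tg_1,\dots$; read from $\psi_1$ on, it is $f_0,g_0,tf_0,tg_0,\dots$. Reversing the order of the $n$ columns, which has sign $(-1)^{n(n-1)/2}$, gives $D_\varepsilon$.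
\end{proof}

\section{The Pfaffian side}\label{sec:pf}

To treat both parities of $n$ at once, we use bordered Pfaffians. For a skew-symmetric $n\times n$ matrix $M$ and a vector $v$ of length $n$, let $\operatorname{Pf}(M_{ij};v_i)$ be $\operatorname{Pf}M$ if $n$ is even, and for $n$ odd let it be the Pfaffian of the skew-symmetric matrix of size $n+1$ with upper left block $M$ and last column $(v_1,\dots,v_n,0)$. The standard rule $\operatorname{Pf}(TNT^{\mathsf t})=\det T\cdot\operatorname{Pf}N$, applied to a permutation matrix, a diagonal matrix and an elementary matrix $T$, gives: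
\begin{enumerate}
\item[(P1)] $\operatorname{Pf}(M_{\pi(i)\pi(j)};v_{\pi(i)})=\operatorname{sgn}(\pi)\operatorname{Pf}(M_{ij};v_i)$ for a permutation $\pi$ of $\{1,\dots,n\}$;
\item[(P2)] $\operatorname{Pf}(d_id_jM_{ij};d_iv_i)=d_1\cdots d_n\operatorname{Pf}(M_{ij};v_i)$;
\item[(P3)] a Pfaffian is unchanged if a multiple of one row is added to another row and the same multiple of the first column is added to the second.
\end{enumerate}

We want to sum over all exponents $u\in\mathbb N^n$, as in Lemma~\ref{lem:det}. Two obstacles stand in the way. The two-row functions are defined only for $r>s$, which we repair by extending them skew-symmetrically. And for $\kappa=0$ the length of $2\lambda+2\delta$, which fixes the size of the Pfaffian, depends on $\lambda$; the next lemma shows that in the normalization $P$ a part $0$ needs no special treatment. Write $P$ for $P[G]$ and define, for $r,s\ge0$,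
\[
p(r)=P_{(r)},\qquad p(r,s)=P_{(r,s)}\ \ (r>s),\qquad p(s,r)=-p(r,s),\qquad p(r,r)=0 .
\]
With our convention on a final zero, $p(0)=1$ and $p(r,0)=p(r)=\frac12\hat q_r$ for $r\ge1$.

\begin{lemma}\label{lem:P}
If $\rho_1>\dots>\rho_n\ge0$, then $P_\rho=\operatorname{Pf}\bigl(p(\rho_i,\rho_j);p(\rho_i)\bigr)$.
\end{lemma}

\begin{proof}
Let $M$ be skew-symmetric with $M_{ij}=Q_{(\rho_i,\rho_j)}$ for $i<j$.

If $\rho_n>0$, then $Q_\rho=\operatorname{Pf}(M_{ij};\hat q_{\rho_i})$ by definition, and (P2) with all $d_i=\frac12$ gives the claim.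

If $\rho_n=0$ and $n$ is even, then $\ell(\rho)=n-1$ is odd, the part $\rho_n$ is the appended zero, and $Q_\rho=\operatorname{Pf}M$. Apply (P2) with $d_n=1$ and $d_i=\frac12$ for $i<n$. The entries become $\frac14Q_{(\rho_i,\rho_j)}=p(\rho_i,\rho_j)$ for $i<j<n$ and $\frac12\hat q_{\rho_i}=p(\rho_i,0)$ for $j=n$, and the factor is $2^{-(n-1)}$.

If $\rho_n=0$ and $n$ is odd, then in the bordered matrix the entries $(i,n)$ and $(i,n+1)$ both equal $p(\rho_i)$ for $i<n$, and the entry $(n,n+1)$ is $p(0)=1$. Subtract the last row and column from the $n$-th ones, using (P3). Now the only nonzero entry of row $n$ is the $1$ in column $n+1$, so only matchings containing $\{n,n+1\}$ contribute to \eqref{eq:pfdef}, and the Pfaffian equals $\operatorname{Pf}\bigl(p(\rho_i,\rho_j)\bigr)_{i,j\le n-1}$. This is $P_{(\rho_1,\dots,\rho_{n-1})}=P_\rho$ by the first case; for $n=1$ it is the empty Pfaffian $1=P_\emptyset$.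
\end{proof}

Put
\[
\varphi_\kappa(t)=\sum_{k\ge0}p(2k+\kappa)\,t^k,\qquad \Phi_\kappa(y_1,y_2)=\sum_{k,l\ge0}p(2k+\kappa,2l+\kappa)\,y_1^ky_2^l ,
\]
and note that $\Phi_\kappa(y_2,y_1)=-\Phi_\kappa(y_1,y_2)$.

\begin{lemma}\label{lem:R}
$\Pi(y)\,R_\kappa(y)=\operatorname{Pf}\bigl(\Phi_\kappa(y_i,y_j);\varphi_\kappa(y_i)\bigr)$.
\end{lemma}

\begin{proof}
For $u\in\mathbb N^n$ let $W(u)=\operatorname{Pf}\bigl(p(2u_i+\kappa,2u_j+\kappa);p(2u_i+\kappa)\bigr)$. By (P1), $W$ is antisymmetric in $u_1,\dots,u_n$; in particular it vanishes if two $u_i$ coincide. For $u=\lambda+\delta$, Lemma~\ref{lem:P} gives $W(u)=P_{2\lambda+2\delta+\kappa^n}$. Therefore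
\[
\Pi\,R_\kappa=\sum_{u_1>\dots>u_n\ge0}\ \sum_\pi\operatorname{sgn}(\pi)\prod_iy_i^{u_{\pi(i)}}\,W(u)=\sum_{u\in\mathbb N^n}y_1^{u_1}\cdots y_n^{u_n}\,W(u),
\]
since $\operatorname{sgn}(\pi)W(u)=W(u_{\pi(1)},\dots,u_{\pi(n)})$. Expand $W(u)$ by \eqref{eq:pfdef}. In the term of a fixed matching each index $i\le n$ lies in exactly one pair, so the sum over $u$ factors over the pairs. A pair $\{i,j\}$ with $i<j\le n$ contributes $\Phi_\kappa(y_i,y_j)$, and the pair $\{i,n+1\}$, present for odd $n$, contributes $\varphi_\kappa(y_i)$.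
\end{proof}

\section{Two rows}\label{sec:two}

From here on $F(z)F(-z)=1$ and $G=F^2$. Let
\[
\omega_\varepsilon(y_1,y_2)=f_\varepsilon(y_1)g_\varepsilon(y_2)-g_\varepsilon(y_1)f_\varepsilon(y_2),
\]
which is $D_\varepsilon$ for $n=2$. By Lemmas~\ref{lem:det} and~\ref{lem:R}, the identity \eqref{eq:gf} says $\varphi_\kappa=f_\varepsilon f_{\varepsilon'}$ for $n=1$, and $(y_1-y_2)\Phi_\kappa=\omega_\varepsilon\omega_{\varepsilon'}$ for $n=2$. To prove the second formula we need the skew-symmetric extension $p(r,s)$ in closed form. The alternating sum in \eqref{eq:tworow} is multiplication by the expansion of $(z-w)/(z+w)$, and the relation $G(z)G(-z)=1$, which follows from the hypotheses, is what cancels the pole.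

\begin{lemma}\label{lem:Gamma}
There is a unique $\Gamma(z,w)=\sum_{r,s\ge0}\gamma_{r,s}z^rw^s\in R[[z,w]]$ with
\[
(z+w)\,\Gamma(z,w)=(z-w)\bigl(G(z)G(w)-1\bigr).
\]
Its coefficients satisfy $\gamma_{s,r}=-\gamma_{r,s}$ and $\gamma_{r,s}=Q_{(r,s)}[G]$ for $r>s\ge0$. Consequently $4p(r,s)=\gamma_{r,s}$ if $r,s\ge1$, and $4p(r,s)=2\gamma_{r,s}$ if $rs=0$.
\end{lemma}

\begin{proof}
Each homogeneous component of $G(z)G(w)-1$ is a polynomial that vanishes at $w=-z$, so it is divisible by the monic polynomial $w+z$ in $w$. This gives existence. Uniqueness holds because $z+w$ can be canceled, and exchanging $z$ and $w$ then gives $\Gamma(w,z)=-\Gamma(z,w)$. In the ring $R((z))[[w]]$, which contains $R[[z,w]]$, the element $z+w$ is invertible and $\frac{z-w}{z+w}=1+2\sum_{i\ge1}(-1)^iz^{-i}w^i$. The coefficient of $z^rw^s$ in the product of this series with $G(z)G(w)$ is the right side of \eqref{eq:tworow}, and the product with $-1$ contains only monomials $z^{-i}w^i$, none of which has $r>s\ge0$. The last sentence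 follows from $p(r,s)=\frac14Q_{(r,s)}$ for $r>s\ge1$, from $p(r,0)=\frac12Q_{(r,0)}$ for $r\ge1$, and from skew-symmetry.
\end{proof}

\begin{lemma}\label{lem:entries}
For $\varepsilon,\varepsilon'\in\{0,1\}$ and $\kappa=\varepsilon+\varepsilon'$,
\[
\varphi_\kappa(t)=f_\varepsilon(t)f_{\varepsilon'}(t),\qquad (y_1-y_2)\,\Phi_\kappa(y_1,y_2)=\omega_\varepsilon(y_1,y_2)\,\omega_{\varepsilon'}(y_1,y_2).
\]
\end{lemma}

\begin{proof}
The first formula is \eqref{eq:n1} summed against $t^k$, and it holds by Lemma~\ref{lem:one}.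

For the second put $y_1=z^2$, $y_2=w^2$, let $c,\sigma$ be as in Section~\ref{sec:one}, and let $c'=A(w^2)$, $\sigma'=wB(w^2)$. The plan is to repeat the one-row argument, with the even-even and odd-odd parts of $\Gamma$ in the roles of $G_{\mathrm e}$ and $G_{\mathrm o}$, and with
\begin{align*}
H_0&=wc\sigma'-z\sigma c'=A(y_1)\,y_2B(y_2)-y_1B(y_1)A(y_2)=\omega_0,\\
H_1&=w\sigma c'-zc\sigma'=zw\bigl(B(y_1)A(y_2)-A(y_1)B(y_2)\bigr)=zw\,\omega_1
\end{align*}
in the roles of $c$ and $\sigma$. Their sum and difference factor: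
\begin{equation}\label{eq:H}
H_1+H_0=(w-z)(\sigma c'+c\sigma'),\qquad H_1-H_0=(z+w)(\sigma c'-c\sigma').
\end{equation}
Since $\sigma^2c'^2-c^2\sigma'^2=\sigma^2(1+\sigma'^2)-(1+\sigma^2)\sigma'^2=\sigma^2-\sigma'^2$, multiplying the two gives the analog of $c^2-\sigma^2=1$:
\begin{equation}\label{eq:pyth}
H_0^2-H_1^2=(y_1-y_2)(\sigma^2-\sigma'^2).
\end{equation}

By Lemma~\ref{lem:Gamma}, $(y_1-y_2)\Gamma(z,w)=(z-w)^2\bigl(G(z)G(w)-1\bigr)$, and the factor $y_1-y_2$ is unchanged by $z\mapsto-z$ and by $w\mapsto-w$. Because $F(z)F(w)\cdot F(-z)F(-w)=1$,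
\[
G(z)G(w)+G(-z)G(-w)-2=\bigl(F(z)F(w)-F(-z)F(-w)\bigr)^2=4(\sigma c'+c\sigma')^2,
\]
where we used $(c+\sigma)(c'+\sigma')-(c-\sigma)(c'-\sigma')=2(\sigma c'+c\sigma')$. Replacing $w$ by $-w$ fixes $c'$ and negates $\sigma'$, so $G(z)G(-w)+G(-z)G(w)-2=4(\sigma c'-c\sigma')^2$. With \eqref{eq:H} we obtain
\begin{align*}
(y_1-y_2)\bigl(\Gamma(z,w)+\Gamma(-z,-w)\bigr)&=4(H_1+H_0)^2,\\
(y_1-y_2)\bigl(\Gamma(z,-w)+\Gamma(-z,w)\bigr)&=4(H_1-H_0)^2.
\end{align*}
Let $E$ be the part of $\Gamma$ that is even in both variables and $O$ the part that is odd in both. A quarter of the sum and a quarter of the difference of the two lines give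
\[
(y_1-y_2)E=2H_0^2+2H_1^2,\qquad (y_1-y_2)O=4H_0H_1 .
\]
Let $E_\partial$ be the sum of the terms $\gamma_{r,s}z^rw^s$ of $E$ with $rs=0$. Since $\gamma_{r,0}=\hat q_r=-\gamma_{0,r}$ for $r\ge1$ and $\gamma_{0,0}=0$, the third identity in \eqref{eq:double} gives $E_\partial=2\sigma^2-2\sigma'^2$, so $(y_1-y_2)E_\partial=2H_0^2-2H_1^2$ by \eqref{eq:pyth}. The last sentence of Lemma~\ref{lem:Gamma} gives
\[
4\Phi_0=E+E_\partial,\qquad 4zw\,\Phi_1=O,\qquad 4z^2w^2\,\Phi_2=E-E_\partial .
\]
Multiplying by $y_1-y_2$ turns the right sides into $4H_0^2=4\omega_0^2$, $4H_0H_1=4zw\,\omega_0\omega_1$ and $4H_1^2=4z^2w^2\omega_1^2$. Cancel the factors $4$, $4zw$ and $4z^2w^2$.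
\end{proof}

\section{A Pfaffian that factors into two determinants}\label{sec:identity}

By Lemmas~\ref{lem:R} and~\ref{lem:entries}, $\Pi R_\kappa$ is a Pfaffian whose entries are products of two $2\times2$ determinants divided by $y_i-y_j$, and we must show that it is a product of two $n\times n$ determinants divided by $\Pi$. This is true with free variables in place of the series. Let $y_i,a_i,b_i$ be indeterminates, let $V_n(y;a)=D_n(y;1,a)$ be the determinant with rows $(1,a_i,y_i,y_ia_i,y_i^2,\dots)$, and put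
\[
M_{ij}=\frac{(a_i-a_j)(b_i-b_j)}{y_i-y_j}\quad(i\ne j),\qquad M_{ii}=0 .
\]

\begin{proposition}\label{prop:pf}
For all $n\ge1$,
\begin{equation}\label{eq:pf}
\operatorname{Pf}(M_{ij};1)=\frac{V_n(y;a)\,V_n(y;b)}{\Pi(y)} .
\end{equation}
\end{proposition}

For even $n$ this is the Pfaffian of Ishikawa, Okada, Tagawa and Zeng \cite{IOTZ}; we give a full proof. For $n=1$ both sides are $1$, and for $n=2$ the identity holds because $V_2(y;a)=a_2-a_1$.

\begin{example}
For $n=3$ the left side is $M_{12}-M_{13}+M_{23}$. Put $\bar a_i=a_i-a_1$, $\bar b_i=b_i-b_1$, $\bar y_i=y_i-y_1$. Then $V_3(y;a)=\bar a_2\bar y_3-\bar a_3\bar y_2$ and $\Pi=\bar y_2\bar y_3(\bar y_2-\bar y_3)$, and $\Pi$ times the left side is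
\begin{multline*}
-\bar a_2\bar b_2\bar y_3(\bar y_2-\bar y_3)+\bar a_3\bar b_3\bar y_2(\bar y_2-\bar y_3)+\bar y_2\bar y_3(\bar a_2-\bar a_3)(\bar b_2-\bar b_3)\\
=\bar a_2\bar b_2\bar y_3^2-(\bar a_2\bar b_3+\bar a_3\bar b_2)\bar y_2\bar y_3+\bar a_3\bar b_3\bar y_2^2=V_3(y;a)V_3(y;b).
\end{multline*}
\end{example}

In general we again compare coefficients of monomials in $a$ and $b$. On the left they turn out to be products of two Cauchy determinants and on the right ratios of Vandermonde products. We recall Cauchy's formula: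
\begin{equation}\label{eq:cauchy}
\det\Bigl(\frac1{\theta_k-\chi_l}\Bigr)_{1\le k,l\le N}=(-1)^{N(N-1)/2}\,\frac{\prod_{k<l}(\theta_k-\theta_l)(\chi_k-\chi_l)}{\prod_{k,l}(\theta_k-\chi_l)} .
\end{equation}

\begin{proof}[Proof of Proposition~\ref{prop:pf} for $n=2m$]
Both sides are polynomials in the $a_i,b_i$ over $\mathbb Q(y)$ of degree at most $1$ in each variable: on the left each index lies in one pair of a matching, and on the right $a_i$ occurs only in row $i$ of $V_n(y;a)$. Both sides are homogeneous of degree $m$ in $a$ and in $b$: each term on the left has $m$ factors $M_{ij}$, and exactly $m$ columns of $V_n(y;a)$ carry a factor $a$. So it suffices to compare the coefficients of $a^Ib^J=\prod_{i\in I}a_i\prod_{j\in J}b_j$ for $|I|=|J|=m$.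

Sort the indices by their exponents in $a^Ib^J$:
\[
T_{11}=I\cap J,\qquad T_{00}=(I\cup J)^c,\qquad T_{10}=I\setminus J,\qquad T_{01}=J\setminus I .
\]
If $|T_{11}|=d$, then $|T_{10}|=|T_{01}|=m-d=:r$ and $|T_{00}|=2m-d-2r=d$. A permutation $\pi$ of the indices, applied to $y,a,b$ at once, multiplies the left side by $\operatorname{sgn}(\pi)$ by (P1), and it multiplies each of the three factors on the right by $\operatorname{sgn}(\pi)$. So we may relabel and assume that $T_{11}$ and $T_{00}$ are the odd and the even numbers in $\{1,\dots,2d\}$, and that $T_{10}$ and $T_{01}$ are the odd and the even numbers in $\{2d+1,\dots,2m\}$. For sets $X,Y$ of indices put $\Pi_X=\prod_{i,j\in X,\,i<j}(y_i-y_j)$ and $\Pi(X,Y)=\prod_{i\in X,\,j\in Y}(y_i-y_j)$, and let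
\begin{gather*}
\Pi^{\mathrm{in}}=\Pi_{T_{11}}\Pi_{T_{00}}\Pi_{T_{10}}\Pi_{T_{01}},\\
\Pi^{\mathrm{out}}=\Pi(T_{11},T_{10})\,\Pi(T_{11},T_{01})\,\Pi(T_{00},T_{10})\,\Pi(T_{00},T_{01}).
\end{gather*}

\emph{Left side.} In the term of a matching, the coefficient of $a^Ib^J$ is the product over the pairs $\{i,j\}$ of the coefficient in $M_{ij}$ of the part of $a^Ib^J$ with indices $i,j$. The numerator of $M_{ij}$ is $a_ib_i+a_jb_j-a_ib_j-a_jb_i$, so this coefficient vanishes unless the pair contains exactly one element of $I$ and exactly one element of $J$. This happens in two ways: $i\in T_{11}$, $j\in T_{00}$, with coefficient $1/(y_i-y_j)$ in $M_{ij}$; or $i\in T_{10}$, $j\in T_{01}$, with coefficient $-1/(y_i-y_j)$. So the required coefficient is $\operatorname{Pf}N$, where $N$ is skew-symmetric with these entries and zeros elsewhere. Only entries between an odd and an even index are nonzero, so the contributing matchings are $\{2k-1,2\pi(k)\}$, $1\le k\le m$, for permutations $\pi$ of $\{1,\dots,m\}$. Listing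 such a matching as $1,2\pi(1),3,2\pi(2),\dots$ shows that its sign in \eqref{eq:pfdef} is $\operatorname{sgn}(\pi)$, and hence $\operatorname{Pf}N=\det(N_{2k-1,2l})$. This $m\times m$ matrix is block diagonal, with a Cauchy block of size $d$ and the negative of a Cauchy block of size $r$. By \eqref{eq:cauchy} the coefficient is
\begin{equation}\label{eq:coef}
(-1)^r(-1)^{d(d-1)/2+r(r-1)/2}\,\frac{\Pi^{\mathrm{in}}}{\Pi(T_{11},T_{00})\,\Pi(T_{10},T_{01})} .
\end{equation}

\emph{Right side.} Row $i$ of $V_n(y;a)$ is $(1,0,y_i,0,\dots)+a_i(0,1,0,y_i,\dots)$, so the coefficient of $a^I$ is the determinant with the second vector in the rows $i\in I$ and the first in the others. Now $I$ is the set of odd indices. Exchange columns $2k-1$ and $2k$ for every $k$, at the cost of $(-1)^m$. Then odd rows meet only odd columns and even rows only even columns. Moving the odd rows to the top and the odd columns to the left uses the same permutation twice and costs no sign. The result is block diagonal with two Vandermonde blocks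 $\det(y_i^{k-1})_{i\in I,\,k\le m}=(-1)^{m(m-1)/2}\Pi_I$ and $(-1)^{m(m-1)/2}\Pi_{I^c}$. So the coefficient of $a^I$ is $(-1)^m\Pi_I\Pi_{I^c}$. For $b^J$, first exchange rows $2k-1$ and $2k$ for $d<k\le m$, at the cost of $(-1)^r$. The odd positions then hold the rows of $J$ and the even positions those of $J^c$, both in increasing order, and the computation just made gives $(-1)^{m+r}\Pi_J\Pi_{J^c}$. Every element of $T_{11}\cup T_{00}$ precedes every element of $T_{10}\cup T_{01}$, so $\Pi_I=\Pi_{T_{11}}\Pi_{T_{10}}\Pi(T_{11},T_{10})$, and the same factorization holds for $I^c=T_{00}\cup T_{01}$, $J=T_{11}\cup T_{01}$ and $J^c=T_{00}\cup T_{10}$. The coefficient of $a^Ib^J$ in the numerator is therefore $(-1)^r(\Pi^{\mathrm{in}})^2\,\Pi^{\mathrm{out}}$. In the denominator, the pairs $i\in T_{11}$, $j\in T_{00}$ with $i>j$ number $d(d-1)/2$, and the pairs $i\in T_{10}$, $j\in T_{01}$ with $i>j$ number $r(r-1)/2$, so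
\[
\Pi(y)=(-1)^{d(d-1)/2+r(r-1)/2}\,\Pi^{\mathrm{in}}\,\Pi^{\mathrm{out}}\,\Pi(T_{11},T_{00})\,\Pi(T_{10},T_{01}).
\]
The quotient is \eqref{eq:coef}.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:pf} for $n=2m+1$]
We produce the border by sending an extra index to infinity in such a way that $M_{i,n+1}\to1$; for this $y_{n+1}$ must grow like $-a_{n+1}b_{n+1}$. Apply the even case with $n+1$ indices and substitute $a_{n+1}=b_{n+1}=\varrho$, $y_{n+1}=-\varrho^2$, where $\varrho$ is an indeterminate. Expand both sides as Laurent series in $\varrho^{-1}$. The entries $M_{i,n+1}=(a_i-\varrho)(b_i-\varrho)/(y_i+\varrho^2)$ are power series in $\varrho^{-1}$ with constant term $1$, so the left side has constant term $\operatorname{Pf}(M_{ij};1)$. The last row of $V_{n+1}(y;a)$ is $(1,\varrho,-\varrho^2,-\varrho^3,\dots,(-1)^m\varrho^{2m},(-1)^m\varrho^{2m+1})$, and the cofactor of its last entry is $V_n(y;a)$. Hence $V_{n+1}(y;a)=(-1)^m\varrho^{2m+1}V_n(y;a)+{}$lower powers of $\varrho$, and the same holds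 with $b$ in place of $a$. The denominator is $\Pi(y_1,\dots,y_n)\prod_{i\le n}(y_i+\varrho^2)$, and the last product is $\varrho^{4m+2}+{}$lower powers. So the right side has constant term $V_n(y;a)V_n(y;b)/\Pi(y_1,\dots,y_n)$.
\end{proof}

We would like to substitute $a_i=g_\varepsilon(y_i)/f_\varepsilon(y_i)$, but $f_1=B$ has constant term $q_1$, which may be a zero divisor in $R$ or even zero. So we clear these denominators while the variables are still free.

\begin{corollary}\label{cor:hom}
For indeterminates $y_i,f_i,g_i,f_i',g_i'$ $(1\le i\le n)$,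
\[
\operatorname{Pf}\Bigl(\frac{(f_ig_j-g_if_j)(f_i'g_j'-g_i'f_j')}{y_i-y_j};\,f_if_i'\Bigr)=\frac{D_n(y;f,g)\,D_n(y;f',g')}{\Pi(y)},
\]
with zero diagonal entries. The identity holds in $\mathbb Q[y,f,g,f',g'][\Pi(y)^{-1}]$.
\end{corollary}

\begin{proof}
In the field of rational functions put $a_i=g_i/f_i$, $b_i=g_i'/f_i'$, $d_i=f_if_i'$. Then $f_ig_j-g_if_j=f_if_j(a_j-a_i)$ and $f_i'g_j'-g_i'f_j'=f_i'f_j'(b_j-b_i)$, so the entries on the left are $d_id_jM_{ij}$ and $d_i$. Multiply \eqref{eq:pf} by $d_1\cdots d_n$, and use (P2) on the left and $f_1\cdots f_nV_n(y;a)=D_n(y;f,g)$, $f_1'\cdots f_n'V_n(y;b)=D_n(y;f',g')$ on the right. Both sides lie in the stated subring.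
\end{proof}

\section{Proof of the main theorem}\label{sec:end}

\begin{proof}[Proof of Theorem~\ref{thm:B} and Corollary~\ref{cor:C}]
Since $\Pi(y)$ is not a zero divisor, $R[[y]]$ embeds in $R[[y]][\Pi^{-1}]$, and each $y_i-y_j$ with $i\ne j$ is invertible there. Specialize Corollary~\ref{cor:hom} to this ring by
\[
f_i\mapsto f_\varepsilon(y_i),\qquad g_i\mapsto g_\varepsilon(y_i),\qquad f_i'\mapsto f_{\varepsilon'}(y_i),\qquad g_i'\mapsto g_{\varepsilon'}(y_i).
\]
By Lemma~\ref{lem:entries} the entries on the left become $\Phi_\kappa(y_i,y_j)$ and $\varphi_\kappa(y_i)$, and the determinants on the right become $D_\varepsilon$ and $D_{\varepsilon'}$. Lemmas~\ref{lem:R} and~\ref{lem:det} now give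
\[
\Pi\,R_\kappa=\operatorname{Pf}\bigl(\Phi_\kappa(y_i,y_j);\varphi_\kappa(y_i)\bigr)=\frac{D_\varepsilon D_{\varepsilon'}}{\Pi}=\Pi\,L_\varepsilon L_{\varepsilon'},
\]
the two signs $(-1)^{n(n-1)/2}$ canceling. Dividing by $\Pi$ proves \eqref{eq:gf}. By Proposition~\ref{prop:equiv} this gives \eqref{eq:main} for all $\xi$ and \eqref{eq:LR} for all $\lambda$, and the same proposition contains the equivalence stated in Corollary~\ref{cor:C}.
\end{proof}

Theorem~\ref{thm:A} follows by the specialization described after the statement of Theorem~\ref{thm:B}.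

\begin{thebibliography}{9}

\bibitem{IOTZ}
Ishikawa, Okada, Tagawa and Zeng, \emph{Adv. Appl. Math.} \textbf{36} (2006).

\bibitem{Nishiyama}
Yuta Nishiyama, \emph{On a conjecture on 2-reduced Schur functions and Schur's $Q$-functions}, arXiv:2210.13862 (2022).

\end{thebibliography}
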